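# Almost covers of zonotopes: rank against dimension

## 1. Three planes parallel to $(1,1,2)$

For $S\subseteq\{1,2,3\}$ write $e_S=\sum_{i\in S}e_i\in\mathbb R^3$. Put $w=(1,1,2)$ and consider the three planes
$$x_1+x_2-x_3=1,\qquad -2x_2+x_3=1,\qquad -x_1+3x_2-x_3=2. \tag{1}$$

Two things can be checked by hand. First, the seven points $e_S$ with $S\ne\emptyset$ are all covered:

* the first plane contains $e_1$, $e_2$ and $e_1+e_2+e_3$;
* the second contains $e_3$ and $e_1+e_3$;
* the third contains $e_1+e_2$ (value $-1+3=2$) and $e_2+e_3$ (value $3-1=2$).

Second, the three linear forms on the left all vanish at $w$: the values are $1+1-2$, $-2+2$, $-1+3-2$. So the planes are parallel to $w$. They contain not only the points $e_S$ but the whole lines $e_S+\mathbb Rw$ with $S\neq\emptyset$, and they miss the line $\mathbb Rw$ entirely, because the forms vanish there and the right-hand sides are not $0$.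

It helps to look along $w$. Modulo $w$ we have $e_2=-e_1-2e_3$, so with coordinates $(a,b)$ with respect to the images of $e_1,e_3$ a point $x$ goes to $(a,b)=(x_1-x_2,\;x_3-2x_2)$. The seven points $e_S$ become
$$(1,0),\ (-1,-2),\ (0,-1)\quad\Big|\quad (0,1),\ (1,1)\quad\Big|\quad (0,-2),\ (-1,-1),$$
and the planes (1) become the lines $a-b=1$, $b=1$, $a+b=-2$, which contain the three groups in this order and miss the origin.

**What this is for.** We need three definitions.

**Definition (almost cover).** An almost cover of a finite set $X$ of points in a real affine space $\mathbb R^d$ is a collection of affine hyperplanes for which there is a point $v\in X$ such that the union of the hyperplanes contains $X\setminus\{v\}$ but does not contain $v$. For example, the lines $x_1=1$ and $x_2=1$ form an almost cover of the vertices of $[0,1]^2$, with $v=0$.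

**Definition (zonotope).** A zonotope is a convex polytope that is a Minkowski sum of finitely many line segments. A collection of segments is nondegenerate if no two of them are parallel.

**Definition (rank).** Each zonotope $Z$ is the Minkowski sum of a nondegenerate collection of segments, unique up to translations of the segments by vectors that add up to $0$. The number of summands is the rank $\mathrm{rk}(Z)$. For example, the $n$-cube has rank $n$, and a centrally symmetric convex $2n$-gon has rank $n$, one summand for each pair of opposite sides.

The problem comes from Gábor Hegedüs and Gyula Károlyi, "Covering the Permutohedron by Affine Hyperplanes", arXiv:2305.06202 (2023). It asks: *does every almost cover of the vertices of a zonotope $Z$ consist of at least $\mathrm{rk}(Z)$ hyperplanes?* The answer is yes in these known cases: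

* the $n$-cube, and any injective affine image of it (rank $n$); this is the Alon–Füredi theorem;
* the permutohedron $\Pi_{n-1}$, the convex hull of all points of $\mathbb R^n$ whose coordinates are a permutation of $1,\dots,n$ (rank $\binom n2$);
* the centrally symmetric convex $2n$-gon (rank $n$).

In general the answer is no, and the planes (1) show it.

**Theorem 1.** Let $Z=[0,e_1]+[0,e_2]+[0,e_3]+[0,w]\subset\mathbb R^3$ with $w=(1,1,2)$. Then $\mathrm{rk}(Z)=4$, and the three planes (1) contain all vertices of $Z$ except the vertex $0$, and do not contain $0$.

The only danger is the point $w$ itself: it lies on none of the three planes, so it had better not be a vertex. To see that, we need to know what the vertices of a zonotope are.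

## 2. Vertices and faces of a zonotope

Let an almost cover of the vertices of $Z$ miss the vertex $v$. None of its hyperplanes contains $v$, so each meets the affine hull of $Z$ in a hyperplane of that affine hull, or not at all. Hence we may assume that $Z$ is full-dimensional. Up to translation,
$$Z=\sum_{i=1}^n[0,x_i]\subset\mathbb R^d,$$
where the *generators* $x_i$ span $\mathbb R^d$ and are pairwise nonparallel, so $\mathrm{rk}(Z)=n$. Since $[0,-x]=[0,x]-x$, replacing a generator by its negative only translates $Z$.

**(F1) Faces.** For $u\ne0$ the face of $Z$ on which $u$ is maximal is
$$F(u)=\sum_{u\cdot x_i>0}x_i+\sum_{u\cdot x_i=0}[0,x_i],$$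
because a linear form is maximized on a Minkowski sum by maximizing it on each summand. Every proper face has this form. So each face is, up to translation, a zonotope generated by the $x_i$ in $u^\perp$.

**(F2) Vertices.** Call $u$ *generic* if all $u\cdot x_i\ne0$. The vertices of $Z$ are exactly the points $v(u)=\sum_{u\cdot x_i>0}x_i$ with $u$ generic. Indeed $F(u)$ is a point precisely when no generator is orthogonal to $u$.

**(F3) Sign vectors.** Different sign vectors $(\operatorname{sign}u\cdot x_i)_i$ give different vertices. If $I=\{i:u\cdot x_i>0\}$, then among all index sets $J$ the number $\sum_{i\in J}u\cdot x_i$ is largest for $J=I$ only. So if $J\ne I$, the point $\sum_{i\in J}x_i$ has a smaller $u$-value than $v(u)$ and is a different point.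

**(F4) Symmetry.** The map $z\mapsto\sum_ix_i-z$ sends $Z$ to itself and $v(u)$ to $v(-u)$.

**(F5) Edges.** $F(u)$ is an edge exactly when one generator $x_i$ is orthogonal to $u$, and then the edge is a translate of $[0,x_i]$.

For the generators $(1,0),(0,1),(1,1)$ in the plane, the vertices $v(u)$ are $(0,0),(1,0),(2,1),(2,2),(1,2),(0,1)$, a hexagon. The subset sum $(1,1)$ is not a vertex: as a sum of $(1,0)$ and $(0,1)$ it would need $u_1,u_2>0$ and $u_1+u_2<0$, and as the third generator alone it would need the opposite signs.

**Proof of Theorem 1.** No two of $e_1,e_2,e_3,w$ are parallel, so the rank is $4$. The point $0=v(-1,-1,-1)$ is a vertex, and it lies on none of the planes (1). Let $z=v(u)\neq0$ be a vertex. Then $z=e_S+\delta w$ with $S=\{i:u_i>0\}$ and $\delta\in\{0,1\}$. If $S=\emptyset$, then all $u_i<0$, so $u\cdot w<0$ because $w$ has positive coordinates, so $\delta=0$ and $z=0$, a contradiction. Hence $S\ne\emptyset$, and $z$ lies on the line $e_S+\mathbb Rw$, which one of the planes (1) contains. $\square$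

So three planes suffice where the rank is four. Explicitly, $Z$ has $14$ vertices. The $13$ nonzero ones are

* on the first plane: $(1,0,0),(2,1,2),(0,1,0),(1,2,2),(2,2,3)$;
* on the second: $(0,0,1),(1,1,3),(1,0,1),(2,1,3)$;
* on the third: $(1,1,0),(2,2,2),(0,1,1),(1,2,3)$.

(For $S=\{1,2,3\}$ only $e_S+w=(2,2,3)$ is a vertex, since $u_1,u_2,u_3>0$ forces $u\cdot w>0$.)

## 3. The function $\tau(d,n)$, and what holds in each dimension

How far can the number of hyperplanes fall below the rank? Let $\tau(d,n)$ be the least size of an almost cover of the vertex set of $Z$, minimized over all $d$-dimensional zonotopes $Z$ of rank $n$.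

**Theorem 2.**

1. $\tau(d,n)\ge d$ for all $n\ge d\ge1$.
2. $\tau(d,n)=d$ for all $d\ge4$ and $n\ge d$.
3. $\tau(3,3)=\tau(3,4)=3$; $\tau(3,5)\le4$; $3\le\tau(3,n)\le5$ for all $n\ge3$; and $\tau(3,n)=5$ for all $n\ge200$.
4. $\tau(1,1)=1$ and $\tau(2,n)=n$.

**Corollary 3.** The statement "every almost cover has at least $\mathrm{rk}(Z)$ hyperplanes" holds for all $d$-dimensional zonotopes of rank $n$ if and only if $d\le2$ or $n=d$.

**Proof of Corollary 3 from Theorem 2.** If $d\le2$ use part 4; if $n=d$ use part 1. Otherwise $n>d\ge3$. For $d\ge4$ we have $\tau(d,n)=d<n$. For $d=3$ we have $\tau(3,4)=3<4$, $\tau(3,5)\le4<5$, and $\tau(3,n)\le5<n$ for $n\ge6$. $\square$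

In particular, Theorem 1 has the smallest possible dimension and rank for a counterexample. The values $\tau(3,n)$ for $5\le n\le199$ are not determined exactly in these notes.

**Proof of part 4.** *Dimension 1.* A segment has two vertices, and one point covers one of them and misses the other.

*Dimension 2.* Here $Z$ is a strictly convex $2n$-gon. A line contains at most $2$ of its vertices, and $2n-1$ vertices must be covered, so at least $n$ lines are needed. Conversely, fix $v$, choose $2n-2$ of the other vertices, pair them up, and take the $n-1$ lines through the pairs. Such a line contains no third vertex, so it misses $v$. Cover the last vertex by a line missing $v$. $\square$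

For the hexagon above and $v=0$ this gives the lines $x_1-x_2=1$, $x_2-x_1=1$, $x_1=2$.

This two-dimensional counting does not survive in dimension $3$, because a plane can contain many vertices: the first plane in (1) contains five.

## 4. The degree argument, and where it stops

For cubes a sensible person multiplies the affine forms of the hyperplanes and bounds the degree of the product from below, by induction over facets. Let us run this for an arbitrary zonotope.

**Proposition 4.** If a polynomial $P$ vanishes at all vertices of a $d$-dimensional zonotope $Z$ except one vertex $v$, where $P(v)\ne0$, then $\deg P\ge d$.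

**Proof.** Induction on $d$. For $d=1$, $P$ vanishes at one end of a segment and not at the other, so it is not constant and $\deg P\ge1$.

Let $d\ge2$. Choose a facet $F=F(u)$ containing $v$, and let $F'=F(-u)$ be the opposite face. By (F1), $F$ and $F'$ are translates of the same sum of segments, and
$$F'=F-t,\qquad t=\sum_{u\cdot x_i>0}x_i-\sum_{u\cdot x_i<0}x_i.$$
Some generator is not orthogonal to $u$, so $u\cdot t>0$ and $F\cap F'=\emptyset$. The polynomial $P$ is not constant. Put $Q(y)=P(y)-P(y-t)$ on $\operatorname{aff}F$. The terms of highest degree cancel, so $\deg Q\le\deg P-1$.

If $y$ is a vertex of $F$, then $y-t$ is a vertex of $F'$, hence a vertex of $Z$, and it is not $v$ because $v\in F$. So $P(y-t)=0$ and $Q(y)=P(y)$. Hence $Q$ vanishes at all vertices of $F$ except $v$, and $Q(v)=P(v)\ne0$. As $F$ is a $(d-1)$-dimensional zonotope, induction gives $\deg P-1\ge\deg Q\ge d-1$. $\square$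

**Proof of Theorem 2, part 1.** The product of the affine forms of an almost cover of size $m$ has degree $m$, vanishes at all vertices but $v$, and is nonzero at $v$. So $m\ge d$. $\square$

**Where it stops.** Passing from $Z$ to the facet $F$ throws away *all* generators not parallel to $F$, but earns only one degree. For a cube, each facet loses exactly one generator, so the bound equals the rank. For a $2n$-gon, the facet is an edge, $n-1$ generators are lost at once, and the method returns $2$ while the truth is $n$. In dimension $3$ and higher the loss is real: Theorem 1 attains $d=3$ with rank $4$, and the next section attains $d$ with every rank when $d\ge4$.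

## 5. Adding segments in the common kernel

The proof of Theorem 1 used only that $w$ has nonnegative coordinates and is killed by all the forms. So we may add many such $w$ at once.

**Lemma 5.** Let $a^1,\dots,a^m\in\mathbb R^d$ be such that for every nonempty $S\subseteq[d]=\{1,\dots,d\}$ some $j$ has $\sum_{i\in S}a^j_i=1$. Let $w_1,\dots,w_k$ be pairwise nonparallel vectors with nonnegative coordinates, at least two of them positive, and with $a^j\cdot w_i=0$ for all $i,j$. Then $Z=\sum_{i\le d}[0,e_i]+\sum_{i\le k}[0,w_i]$ has dimension $d$ and rank $d+k$, and the hyperplanes $a^j\cdot x=1$ cover all vertices of $Z$ except the vertex $0$.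

**Proof.** A vector with two positive coordinates is not parallel to any $e_i$, so all $d+k$ generators are pairwise nonparallel and the rank is $d+k$. The point $0=v(-1,\dots,-1)$ is a vertex on none of the hyperplanes. Let $z=v(u)\ne0$ be a vertex and $S=\{i:u_i>0\}$. If $S=\emptyset$, then all $u_i<0$, so all $u\cdot w_i<0$ and $z=0$, a contradiction. So $S\ne\emptyset$. Since $a^j\cdot w_i=0$, we get $a^j\cdot z=\sum_{i\in S}a^j_i$ for every $j$, and this is $1$ for some $j$. $\square$

A hyperplane $a\cdot x=c$ with $c\neq0$ can be rescaled to right-hand side $1$, so below I leave the right-hand sides unscaled.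

### 5.1 Dimension at least four: $d$ hyperplanes for every rank

**Proof of Theorem 2, part 2.** By part 1 it is enough to find $d$ hyperplanes. Take
$$x_1+x_2+x_3-x_4=1,\quad x_1+x_2+x_3-x_4=2,\quad -2x_3+x_4=1,\quad -x_1-x_2+5x_3-2x_4=3,$$
together with $x_i=1$ for $5\le i\le d$; this is $d$ hyperplanes in all. Let
$$w_t=(t,\,1-t,\,1,\,2,\,0,\dots,0),\qquad 0<t<1.$$
All linear forms vanish on $w_t$: $1+1-2=0$, $-2+2=0$, $-1+5-4=0$, and $x_i=0$ for $i\ge5$. Different $t$ give nonparallel vectors, since the third coordinate is always $1$. So we may use $k=n-d$ distinct values of $t$.

It remains to check the condition on $S$. If $S$ contains some $i\ge5$, the hyperplane $x_i=1$ does it. Otherwise put $i=|S\cap\{1,2\}|$, $j=|S\cap\{3\}|$, $k'=|S\cap\{4\}|$. There are $3\cdot2\cdot2-1=11$ triples $ijk'\neq000$: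

* $i+j-k'=1$ holds for $100,\ 010,\ 111,\ 201$;
* $i+j-k'=2$ holds for $200,\ 110,\ 211$;
* $-2j+k'=1$ holds for $001,\ 101,\ 201$;
* $-i+5j-2k'=3$ holds for $210,\ 011$.

All eleven appear. By Lemma 5, $\tau(d,n)\le d$ for all $n\ge d\ge4$. $\square$

The fourth form is $-f-3g$, where $f=x_1+x_2+x_3-x_4$ and $g=-2x_3+x_4$. So on the first four coordinates the forms have rank $2$, and in $\mathbb R^4$ this leaves a two-dimensional common kernel with room for infinitely many directions $w_t$.

### 5.2 Dimension three: five parallel planes for every rank

In $\mathbb R^3$ two nonparallel vectors $w_1,w_2$ already force all normals $a^j$ to be multiples of one vector, so all planes are parallel. Five of them are enough.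

Let $f(x)=-3x_1+x_2+x_3$, take the planes $f=c$ with $c\in\{-3,-2,-1,1,2\}$, and $w_t=(1,3t,3-3t)$ with $0<t<1$. Then $f(w_t)=-3+3t+3-3t=0$, and different $t$ give nonparallel vectors. The sums of $-3,1,1$ over the seven nonempty subsets are $-3,1,1,-2,-2,2,-1$, so every nonempty $S$ is covered. By Lemma 5, $\tau(3,n)\le5$ for all $n\ge3$.

**Remark.** Lemma 5 in $\mathbb R^3$ with $k\ge2$ cannot use fewer than five planes. The normals are multiples of one vector $a$ with $a\cdot w_1=0$. No coordinate of $a$ is $0$ (take $S=\{i\}$), and since $w_1\ge0$ and $w_1\neq0$, both signs occur. Up to sign and order, $a_1<0<a_2\le a_3$. All subset sums over nonempty $S$ must be nonzero, and each distinct value needs its own plane. If $a_2<a_3$, then $a_1<a_1+a_2<a_1+a_3<a_1+a_2+a_3<a_2+a_3$ are five values. If $a_2=a_3=b$, then $a_1<a_1+b<a_1+2b<2b$ are four values, and $b$ is a fifth, because $a_1+b<b<2b$ and $a_1+2b\ne b$ (as $a_1+b\ne0$).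

Section 7 shows that for large rank no other idea does better than five.

### 5.3 Small ranks in dimension three

*Ranks 3 and 4.* The planes $x_i=1$ are an almost cover of the $3$-cube, so $\tau(3,3)\le3$; Theorem 1 gives $\tau(3,4)\le3$. With part 1, $\tau(3,3)=\tau(3,4)=3$, and $\tau(3,n)\ge3$ always.

*Rank 5.* Let $O$ be the octagon with vertices, in cyclic order,
$$(3,1),\ (2,2),\ (0,2),\ (-3,1),\ (-3,-1),\ (-2,-2),\ (0,-2),\ (3,-1).$$
Its edge vectors are $(-1,1),(-2,0),(-3,-1),(0,-2)$ followed by their negatives. They always turn left, since consecutive determinants are $2,2,6,2$ and then repeat, and the total turning angle is $2\pi$. So $O$ is strictly convex, and it is centrally symmetric with four edge directions. Hence $Z=O\times[0,1]$ is a zonotope of rank $5$. Take the planes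
$$A:\ y-z=1,\quad B:\ 3x-5y-8z=-4,\quad C:\ x+z=-2,\quad D:\ x-3y=6.$$

* Level $z=0$: $A$ contains $(3,1),(-3,1)$; $B$ contains $(2,2),(-3,-1)$; $C$ contains $(-2,-2)$; $D$ contains $(0,-2),(3,-1)$.
* Level $z=1$: $A$ contains $(2,2),(0,2)$; $B$, which reads $3x-5y=4$ here, contains $(3,1),(-2,-2)$; $C$, which reads $x=-3$, contains $(-3,1),(-3,-1)$; $D$ contains $(0,-2),(3,-1)$.

The remaining vertex $(0,2,0)$ lies on none of them: the left-hand sides are $2\ne1$, $-10\ne-4$, $0\ne-2$, $-6\ne6$. So $\tau(3,5)\le4$.

This proves Theorem 2 except for the last claim of part 3: $\tau(3,n)\ge5$ for $n\ge200$.

## 6. Counting tools for four planes in space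

From now on $Z\subset\mathbb R^3$ is a $3$-dimensional zonotope of rank $n\ge200$, and we suppose that some almost cover, missing the vertex $v$, has at most four planes. After dropping repetitions and adding planes not through $v$, there are exactly four distinct planes $H_1,\dots,H_4$, none through $v$, which cover all other vertices. We look for a contradiction.

The plan is to compare two counts of the vertices. If generators do not crowd into planes, $Z$ has on the order of $n^2$ vertices. Counting vertices plane by plane would need a bound for the number of vertices in a plane $H_j$, and we have an easy one only when $H_j$ contains a facet. So we count *edges* instead. If an edge $\{z,z+g\}$ has its ends on two nonparallel planes, then $z$ is confined to a line, and few vertices lie on a line. Hence most edges must run between parallel planes, and a vertex on the topmost of a set of parallel planes cannot have an upward edge of that kind.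

### 6.1 The number of vertices

This lemma turns the number of vertices into a count of planes spanned by generators.

**Lemma 6.** For any $m\ge2$ pairwise nonparallel vectors in $\mathbb R^3$, the number of sign vectors realized by generic $u$ is
$$N=2+2\sum_P(t_P-1)\ \le\ 2+2\binom m2, \tag{2}$$
where $P$ runs over the $2$-dimensional subspaces spanned by some of the vectors and $t_P$ is the number of the vectors in $P$. For the generators of $Z$, $N$ is the number of vertices. Deleting vectors does not increase $N$.

**Proof.** Realized sign vectors correspond to the cells into which the great circles $x_i^\perp$ cut the sphere $S^2$: the $u$ with a given sign vector form an open convex cone. Two circles $x_i^\perp,x_j^\perp$ meet in the antipodal pair $\pm p$ orthogonal to $P=\operatorname{span}(x_i,x_j)$, and $t_P$ is the number of circles through $p$.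

Add the circles one at a time. Two circles give $4=2+2\cdot1$ cells. Suppose a further circle $C$ meets the earlier ones in $s$ antipodal pairs of points. These $2s$ points cut $C$ into $2s$ arcs. Each arc lies in one earlier cell. Two arcs never lie in the same cell: the cell comes from an open convex cone inside an open half-space, and the plane of $C$ meets this cone in a convex set, so $C$ meets the cell in a single arc. Each cell so met is cut into exactly two. So $2s$ cells are gained. On the other side, at each of the $s$ pairs either $t_P$ grows by $1$, or a new $P$ with $t_P=2$ appears; in both cases $\sum_P(t_P-1)$ grows by $1$. So (2) persists.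

For the inequality, $t-1\le\binom t2$ for $t\geq 2$ and $\sum_P\binom{t_P}2=\binom m2$, since each pair of vectors spans exactly one $P$. For the generators of $Z$, vertices correspond to realized sign vectors by (F2) and (F3). Finally, a $u$ that is generic for a subset of the vectors can be perturbed, without changing those signs, to be generic for all; so every sign vector of the subset is the restriction of one for the whole set. $\square$

For the zonotope of Theorem 1 any three generators are independent, so there are $6$ planes with $t_P=2$, and $N=2+2\cdot6=14$, as we found.

### 6.2 Lines, facets and edges in one direction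

**Lemma 7.** A line contains at most $2$ vertices of $Z$. A facet whose plane is parallel to exactly $r$ generators is a strictly convex $2r$-gon, and a plane not containing this facet contains at most $2$ of its vertices.

**Proof.** Vertices are extreme points, and among three points of a line one is between the others. By (F1) the facet is, up to translation, a $2$-dimensional zonotope of rank $r$, hence a $2r$-gon. A plane not containing the facet meets the plane of the facet in a line or not at all. $\square$

**Lemma 8.** For a generator $g$ let $\pi_g$ be the projection along $g$. Edges of $Z$ parallel to $g$ correspond bijectively, via $\pi_g$, to the vertices of the polygon $\pi_g(Z)$. Their number is $2k_g$, where $k_g$ is the number of distinct planes $\operatorname{span}(g,x)$ with $x\ne g$ a generator.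

**Proof.** An edge parallel to $g$ is $F(u)$ with $u\perp g$ and $u$ orthogonal to no other generator; its image is the point of $\pi_g(Z)$ where $u$ is maximal, a vertex. Conversely, the part of $Z$ above a vertex of $\pi_g(Z)$ is a face $F(u)$ with $u\perp g$. It lies on a line parallel to $g$ and, by (F1), contains a translate of $[0,g]$, so it is an edge parallel to $g$. Finally $\pi_g(Z)$ is the sum of the segments $[0,\pi_g(x)]$, $x\ne g$. Two of these are parallel exactly when the planes $\operatorname{span}(g,x)$ agree, so after merging parallel ones the rank is $k_g$ and the polygon has $2k_g$ vertices. $\square$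

### 6.3 Good and bad edges

**Definition.** An edge $\{z,z'\}$ of $Z$ is *good* if $z\in H_j$ and $z'\in H_{j'}$ for two distinct parallel planes $H_j,H_{j'}$ of the cover. Otherwise it is *bad*.

The same words make sense for any cover. For the $3$-cube and the cover $x_1+x_2+x_3=c$, $c=1,2,3$, all edges are good except the three at $v=0$. For the cover $x_i=1$, $i=1,2,3$, no two planes are parallel and all twelve edges are bad.

The next lemma says that bad edges are rare.

**Lemma 9.** For each generator $g$, at most $25$ edges parallel to $g$ are bad. So $Z$ has at most $25n$ bad edges, with at most $50n$ endpoints.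

**Proof.** At most one edge parallel to $g$ contains $v$, by Lemma 8, since such an edge lies above $\pi_g(v)$.

Let $p$ of the planes be parallel to $g$. Each of these projects to a line under $\pi_g$. The line contains at most two vertices of the polygon $\pi_g(Z)$, so the plane contains at most two edges parallel to $g$. This gives at most $2p$ edges contained in some $H_j$.

Now let $\{z,z+g\}$ be an edge without $v$ that is contained in no $H_j$. Both ends are covered: $z\in H_j$, $z+g\in H_{j'}$. Then $j\ne j'$, and neither plane is parallel to $g$, because otherwise the edge would be contained in one of them. If $H_j\parallel H_{j'}$, the edge is good. Otherwise $z$ lies in $H_j\cap(H_{j'}-g)$, which is a line. As $\pi_g$ is injective on $H_j$, this line projects to a line, which contains at most two vertices of $\pi_g(Z)$. So there are at most $2$ such edges for each ordered pair $(j,j')$, and there are $(4-p)(3-p)$ ordered pairs.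

The number of bad edges parallel to $g$ is therefore at most $1+2p+2(4-p)(3-p)$. For $p=0,1,2,3,4$ this is $25,15,9,7,9$. $\square$

**Lemma 10.** Let $J\subseteq\{1,2,3,4\}$ be a set of indices such that for each $j\in J$ at most two of the planes $H_1,\dots,H_4$ are parallel to $H_j$ (counting $H_j$), and every face of $Z$ contained in $H_j$ has at most $8$ vertices. Then at most $12+8|J|+50n$ vertices of $Z$ lie in $\bigcup_{j\in J}H_j$.

**Proof.** There are at most $6$ pairs of nonparallel planes, each meeting in a line, so by Lemma 7 at most $12$ vertices lie on two nonparallel planes.

Let $z\in H_j$, $j\in J$, be any other vertex. Then $z$ lies on no other plane of the cover, since distinct parallel planes are disjoint. Choose, once for each $j\in J$, a normal $u$ of $H_j$ such that $H_j$ is the topmost, in direction $u$, among the at most two planes parallel to it.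

If $z\in F(u)$, then $F(u)\subset H_j$, because $F(u)$ lies in the plane through $z$ with normal $u$. By assumption $F(u)$ has at most $8$ vertices. This concerns at most $8|J|$ vertices in all.

If $z\notin F(u)$, then $z$ does not maximize $u$ on $Z$, so some edge $\{z,z'\}$ of $Z$ has $u\cdot z'>u\cdot z$ (the textbook fact about linear forms on polytopes). This edge is bad. Indeed, if it were good, then since $z$ lies on $H_j$ only, $z'$ would lie on a plane parallel to $H_j$ and above it in direction $u$, but $H_j$ is topmost. So $z$ is an endpoint of a bad edge, and there are at most $50n$ of those by Lemma 9. $\square$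

The restriction to at most two parallel planes is needed for the argument. In the cover $x_1+x_2+x_3=1,2,3$ of the cube, the middle plane is topmost for neither normal, and its vertex $(1,1,0)$ is on no bad edge: its neighbors are $(1,1,1)$, $(1,0,0)$, $(0,1,0)$.

### 6.4 Planes with many generators

Call a $2$-dimensional subspace *heavy* if it contains at least $5$ generators. The facets parallel to a heavy subspace are too big to be covered vertex by vertex.

**Lemma 11.** If $W$ is heavy, then both facets parallel to $W$ lie in planes $H_j$, and $v$ is in neither facet.

**Proof.** Let $W$ contain $k\ge5$ generators. A facet parallel to $W$ has $2k$ vertices, of which at least $2k-1\ge9$ must be covered. If no $H_j$ contained the facet, Lemma 7 would allow at most $4\cdot2=8$. So some $H_j$ contains it, and $v\notin H_j$. $\square$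

**Lemma 12.** At most one $2$-dimensional subspace is heavy.

**Proof.** Suppose $W\ne W'$ contain $k,k'\ge5$ generators. By Lemma 11 the four planes $H_j$ are the planes of the four facets parallel to $W$ or $W'$, so
$$N\le4k+4k'+1.$$
For a lower bound keep only the generators in $W\cup W'$, and let $c\in\{0,1\}$ be the number of them in the line $W\cap W'$. For generators $a\in W\setminus W'$ and $b\in W'\setminus W$, the plane $\operatorname{span}(a,b)$ meets $W$ in $\mathbb Ra$ and $W'$ in $\mathbb Rb$. So it contains exactly two of the kept generators, and different pairs give different planes. By Lemma 6,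
$$N\ge2+2\big[(k-1)+(k'-1)+(k-c)(k'-c)\big]\ge2kk'.$$
For $c=1$ the bracket is $kk'-1$, which gives exactly $2kk'$; for $c=0$ it is larger. So $2kk'\le4k+4k'+1$. The left side is even, so $2kk'\le4k+4k'$, that is, $(k-2)(k'-2)\le4$. But $(k-2)(k'-2)\ge9$. $\square$

Whether there is a heavy plane or not, we will use the inequality
$$t-1\ \ge\ \tfrac12\tbinom t2\qquad(2\le t\le4), \tag{3}$$
which says $t\le4$.

## 7. Five planes are necessary for rank at least 200

### 7.1 No heavy subspace

Suppose every $2$-dimensional subspace contains at most $4$ generators. Then facets have at most $8$ vertices, each $H_j$ is parallel to at most $4$ generators, and by (2), (3)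
$$N\ \ge\ 2+\sum_P\binom{t_P}2=2+\binom n2 .$$

**Step 1: at most two of the planes are parallel to each other.** This step makes Lemma 10 available. Suppose $q\ge3$ of the planes have a common normal $u$. For generic $w$ move along $w+tu$ with $t$ running over $\mathbb R$. A generator $x$ with $u\cdot x=0$ keeps its sign $\operatorname{sign}(w\cdot x)\ne0$. A generator with $u\cdot x\ne0$ changes sign exactly once, at $t=-w\cdot x/(u\cdot x)$. The points $x/(u\cdot x)$ are distinct, as generators are nonparallel, so for generic $w$ these values of $t$ are distinct. Hence we meet a sequence of vertices $z_0,\dots,z_s$, where $s\ge n-4$ is the number of generators not orthogonal to $u$. Each difference $z_i-z_{i-1}$ is $\pm$ a generator $x$, a different one each time, with the sign of $u\cdot x$. So $u\cdot z_i$ is strictly increasing.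

Therefore each of the $q$ parallel planes contains at most one $z_i$, and at most one $z_i$ is $v$.

If $q=4$, then $n-3\le s+1\le5$, impossible. If $q=3$, all $z_i$ but $r\le4$ lie on the fourth plane $H$. These $s+1-r$ vertices form at most $r+1$ runs of consecutive vertices, so at least
$$(s+1-r)-(r+1)=s-2r\ge n-12>4$$
consecutive pairs $z_{i-1},z_i$ lie in $H$. They give more than $4$ distinct generators parallel to $H$, a contradiction.

**Step 2: the count.** By Step 1, Lemma 10 applies with $J=\{1,2,3,4\}$. All vertices but $v$ lie on the planes, so
$$2+\binom n2\le N\le1+12+32+50n=50n+45 .$$
For $n\ge200$ we have $\binom n2\ge99.5\,n>50n+43$, a contradiction.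

### 7.2 One heavy subspace: set-up

Now let $W$ contain $k\ge5$ generators. By Lemma 12, every other $2$-dimensional subspace contains at most $4$. Let $u_0\ne0$ be orthogonal to $W$, and let $y_1,\dots,y_l$, $l=n-k$, be the generators outside $W$, oriented so that $h_i=u_0\cdot y_i>0$. Put
$$h_I=\sum_{i\in I}h_i,\qquad y_I=\sum_{i\in I}y_i,\qquad H=h_{[l]},\qquad P=\sum_{g\in W}[0,g],$$
where $g$ always denotes a generator. Call $u_0\cdot x$ the *height* of $x$. The facets parallel to $W$ are $P$ at height $0$ and $y_{[l]}+P$ at height $H$. By Lemma 11 we may number the planes so that $H_1,H_2$ are the planes at heights $0$ and $H$. They meet $Z$ exactly in these two facets, which have $2k$ vertices each.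

A vertex $v(u)$ equals $y_I+p$ with $I=\{i:u\cdot y_i>0\}$ and $p$ a vertex of the $2k$-gon $P$; its height is $h_I$. Call it *intermediate* if $I\ne\emptyset,[l]$. By Lemma 11, $v$ is intermediate. Hence $l\ge2$, and all intermediate vertices other than $v$ lie in $H_3\cup H_4$.

**Step 3: each sector of $W$ carries intermediate vertices.** The $k$ lines $g^\perp\cap W$ cut $W$ into $2k$ sectors. Take a generic $w\in W$ in a sector and let $u=w+ru_0$, with $r$ running from $-\infty$ to $\infty$. For $g\in W$ we have $u\cdot g=w\cdot g$, so $p$ does not change. And $u\cdot y_i=w\cdot y_i+rh_i>0$ exactly when $r>-w\cdot y_i/h_i$, so $I$ increases from $\emptyset$ to $[l]$. It does so one element at a time: the points $y_i/h_i$ are distinct and all have height $1$, so their differences are nonzero vectors of $W$, and generic $w$ is orthogonal to none of them. So each sector gives at least $l-1$ intermediate vertices, of strictly increasing heights. Different sectors give different sign vectors on $W$, hence different vertices. Altogether there are at least $2k(l-1)$ intermediate vertices.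

We distinguish how many of $H_3,H_4$ are parallel to $W$.

### 7.3 Both remaining planes parallel to the heavy subspace

Let $H_3,H_4$ be at heights $c_3,c_4$, and let $v=y_{I_0}+p_0$.

**Step 4: $v$ is alone at its height.** The height $h_{I_0}$ is neither $c_3$ nor $c_4$, as $v\notin H_3\cup H_4$, and it is strictly between $0$ and $H$. So another vertex at this height would be uncovered.

**Step 5: $l\le3$.** Take a sector that does not belong to $v$. Its $l-1$ intermediate vertices have distinct heights, all in $\{c_3,c_4\}$. So $l-1\le2$.

**Step 6: $l=3$ and $y_1,y_2,y_3$ are independent.** Let $R$ be the set of all $u$ with $u\cdot y_i>0$ for $i\in I_0$ and $u\cdot y_i<0$ for $i\notin I_0$. It is open, and nonempty since $v=v(u)$ for some $u\in R$. All generic $u\in R$ give vertices of height $h_{I_0}$, hence give $v$. So $R\cap g^\perp=\emptyset$ for every generator $g\in W$: near a point of $R\cap g^\perp$ there would be generic $u\in R$ with either sign of $u\cdot g$, giving two different vertices.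

Suppose some generator $g\in W$ is not in $\operatorname{span}(y_1,\dots,y_l)$. Then there is $u'\perp y_1,\dots,y_l$ with $u'\cdot g\ne0$. Adding multiples of $u'$ to a point of $R$ we stay in $R$ and reach $g^\perp$, a contradiction. So $\operatorname{span}(y_1,\dots,y_l)$ contains all generators in $W$, hence contains $W$. It also contains $y_1\notin W$, so it is $\mathbb R^3$. With $l\le3$, we get $l=3$ and independence. Consequently the values $u\cdot y_i$ can be prescribed freely, and all $I\subseteq\{1,2,3\}$ occur for vertices.

**Step 7: the heights contradict each other.** Apply the central symmetry (F4) to the whole configuration if necessary: it carries the cover to a cover of the same kind, replaces $I$ by its complement and heights $h$ by $H-h$. So we may assume $|I_0|=1$, say $I_0=\{1\}$. All other intermediate index sets occur and give covered vertices, so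
$$h_2,\ h_3,\ h_1+h_2,\ h_1+h_3,\ h_2+h_3\ \in\ \{c_3,c_4\},$$
and all of these differ from $h_1$, which is not in $\{c_3,c_4\}$. From $h_2,h_3<h_2+h_3$ we get that $h_2=h_3$ is the smaller value and $2h_2$ the larger. From $h_1+h_2>h_2$ we get $h_1+h_2=2h_2$, so $h_1=h_2$, a contradiction.

### 7.4 Exactly one remaining plane parallel to the heavy subspace

Let $H_3\parallel W$ be at height $c_3$ and $H_4\nparallel W$. The generators in $W$ parallel to $H_4$ lie on a line through $0$, so there is at most one. Hence at least $k-1\ge4$ generators $g\in W$ are not parallel to $H_4$.

**Step 8: $k_g\le3$ for each such $g$.** Since $u_0\cdot g=0$, height makes sense on the polygon $\pi_g(Z)$. It has a bottom edge and a top edge, the images of the two facets parallel to $W$. Its other $2k_g-4$ vertices form two chains of $k_g-2$ vertices each, exchanged by the central symmetry, and height is strictly monotone on each chain. By Lemma 8 these vertices correspond to edges of $Z$ parallel to $g$, each at a constant height strictly between $0$ and $H$.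

Consider such an edge without $v$. Both its ends lie in $H_3\cup H_4$, and $H_4$ contains at most one of them because $g$ is not parallel to $H_4$. So an end lies in $H_3$, and the edge has height $c_3$. Hence all these edges have height $c_3$, except possibly one containing $v$. Each chain has at most one vertex at height $c_3$. So $2(k_g-2)\le2+1=3$, and $k_g\le3$.

**Step 9: translation to points in a plane.** Let $q_i=y_i/h_i$. These are $l\ge2$ distinct points of the affine plane $u_0\cdot x=1$. Among the planes $\operatorname{span}(g,x)$ one is $W$. The others are the planes $\operatorname{span}(g,y_i)$, which meet the plane $u_0\cdot x=1$ in the lines through $q_i$ parallel to $g$. So $k_g-1$ is the number of lines parallel to $g$ needed to cover $q_1,\dots,q_l$.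

If $k_g=2$, all $q_i$ lie on one line in direction $g$; as $l\ge2$, this happens for at most one $g$. So among our at least four generators there are three, $g_1,g_2,g_3$, with $k_{g_i}=3$: in each of these directions the points lie on exactly two lines. Using the directions $g_1,g_2$, the points are among the four vertices of a parallelogram with sides parallel to $g_1$ and $g_2$. So $l\le4$.

**Step 10: $l=2$.** If $l=4$, the points are all four vertices of the parallelogram. Two lines parallel to $g_3$ must cover them, and each line contains at most two of them. A line in direction $g_3$ through two of the vertices is not a side, so it is a diagonal. The other two vertices span the other diagonal, which is not parallel to the first, so they need two further lines in direction $g_3$. This makes at least three lines, a contradiction.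

If $l=3$, the points are three vertices of a parallelogram, so they are not collinear. Then $k_g\ge3$ for all $g\in W$, and $k_g=3$ only if $g$ is parallel to one of the three sides of the triangle $q_1q_2q_3$. But at least four generators, with distinct directions, have $k_g\le3$, a contradiction.

**Step 11: $l=2$ is impossible.** The edges of $Z$ through $v$ in the plane $v+W$ are edges of the convex polygon $Z\cap(v+W)$ at its vertex $v$ (or the edge itself, if this section degenerates to a segment), so there are at most two. Hence for some $g\in\{g_1,g_2,g_3\}$ no edge parallel to $g$ contains $v$. The $2(k_g-2)=2$ edges parallel to $g$ strictly between heights $0$ and $H$ are exchanged by the central symmetry. Their heights are among $h_1,h_2$, the only intermediate heights, and add up to $H=h_1+h_2$; so the heights are $h_1$ and $h_2$ in some order. By Step 8 both are $c_3$, so $h_1=h_2=c_3$. But $v$ has height $h_1$ or $h_2$, so $v\in H_3$, a contradiction.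

### 7.5 Neither remaining plane parallel to the heavy subspace

Let $H_3,H_4\nparallel W$.

**Step 12: $k\le\frac23n$.** This keeps the heavy subspace from swallowing the quadratic growth of $N$. For fixed $I\ne\emptyset,[l]$, the vertices of $Z$ with this $I$ are among the vertices of the strictly convex polygon $y_I+P$, in the plane $y_I+W$. Each of $H_3,H_4$ meets this plane in a line, so it contains at most two of them. By Lemma 6 applied to $y_1,\dots,y_l$, at most $2+l(l-1)$ sets $I$ occur. Two of them are $\emptyset$ and $[l]$, so at most $l(l-1)$ intermediate ones occur. Counting $v$ separately and using Step 3,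
$$2k(l-1)\le4l(l-1)+1 .$$
The left side is even, so $2k(l-1)\le4l(l-1)$, hence $k\le2l=2(n-k)$, that is, $k\le\frac23n$.

**Step 13: lower bound for $N$.** Every $2$-dimensional subspace other than $W$ contains at most $4$ generators. By (2), (3) and Step 12,
$$N\ \ge\ \sum_{P\ne W}\binom{t_P}2=\binom n2-\binom k2\ \ge\ \frac{n^2-n}2-\Big(\frac{2n^2}9-\frac n3\Big)=\frac5{18}n^2-\frac n6 .$$

**Step 14: upper bound for $N$.** The planes $H_1,H_2$ contain $4k$ vertices. All other vertices except $v$ lie in $H_3\cup H_4$. We apply Lemma 10 with $J=\{3,4\}$. Its hypotheses hold: $H_1$ and $H_2$ are parallel to $W$ and hence not to $H_3$ or $H_4$, so at most two planes are parallel to $H_j$ for $j\in J$; and a facet contained in $H_3$ or $H_4$ is not parallel to $W$, so it has at most $8$ vertices. So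
$$N\le1+4k+12+16+50n\le29+\Big(50+\frac83\Big)n .$$

**Step 15: the two bounds collide.** Together they give
$$\frac5{18}n^2-\frac n6-50n-\frac83n-29\le0 .$$
At $n=200$ the left side exceeds $11111-34-10000-534-29=514$. Its derivative $\frac59n-\frac16-50-\frac83$ is positive for $n\ge200$. So the left side is positive for all $n\ge200$, a contradiction.

The cases 7.1, 7.3, 7.4 and 7.5 are exhaustive, so no almost cover of a $3$-dimensional zonotope of rank $n\ge200$ has four or fewer planes. Hence $\tau(3,n)\ge5$ for $n\ge200$, and with the five parallel planes of Section 5.2, $\tau(3,n)=5$. This completes the proof of Theorem 2. $\blacksquare$
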